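# Rectangles that share a shadow but not a height: the attractors $A_{\lambda,\mu}$ have dimension above 1

## 1. Four rectangles on a 25-by-25 grid

Let $Q=[0,1]\times[0,1]$ and consider the two affine maps
$$T_0(x,y)=\left(\tfrac25x,\ \tfrac45y\right),\qquad T_1(x,y)=\left(\tfrac45x+\tfrac15,\ \tfrac25y+\tfrac35\right).$$
The first shrinks $Q$ to a tall rectangle in the lower left corner, the second to a flat rectangle in the upper right corner:
$$T_0(Q)=[0,\tfrac25]\times[0,\tfrac45],\qquad T_1(Q)=[\tfrac15,1]\times[\tfrac35,1].$$
Apply the maps once more and write $T_{kl}=T_k\circ T_l$. In units of $\frac1{25}$ the four images of $Q$ are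
$$\begin{array}{c|c|c} \text{word} & x\text{-range} & y\text{-range}\\ \hline 00 & [0,4] & [0,16]\\ 01 & [2,10] & [12,20]\\ 10 & [5,13] & [15,23]\\ 11 & [9,25] & [21,25]\end{array}$$

Let $A$ be the unique nonempty compact set with $A=T_0(A)\cup T_1(A)$. It lies in the union of the $2^n$ rectangles of level $n$, for every $n$. Each of these has area $(\frac8{25})^n$, so $A$ has area at most $(\frac{16}{25})^n\to0$. On the other hand the $x$-ranges $[0,\frac25]$ and $[\frac15,1]$ cover $[0,1]$, and we shall check in Section 3 that this forces the shadow of $A$ on the $x$-axis to be all of $[0,1]$. So $A$ has dimension at least $1$ and area $0$. Is its dimension equal to $1$, or larger?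

The table contains a hint. The rectangles $01$ and $11$ both lie over the strip $\frac9{25}\le x\le\frac{10}{25}$, but their heights are disjoint, with a gap of $\frac1{25}$. Since each of them contains a copy of $A$ whose shadow is its whole $x$-range, every vertical line over that strip meets $A$ in at least two points at distance at least $\frac1{25}$. This alone proves nothing about dimension: the set $[0,1]\times\{0,1\}$ has two points on every vertical line and dimension $1$. But $A$ repeats itself inside each of its rectangles, and one may hope that the doubling repeats too.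

Now let the ratios vary. For $0<\lambda<\mu<1$ with $\lambda+\mu>1$ put
$$T_0(x,y)=(\lambda x,\ \mu y),\qquad T_1(x,y)=(\mu x+1-\mu,\ \lambda y+1-\lambda),$$
and let $A_{\lambda,\mu}$ be the attractor of $\{T_0,T_1\}$, the unique nonempty compact set with $A_{\lambda,\mu}=T_0(A_{\lambda,\mu})\cup T_1(A_{\lambda,\mu})$. It lies in $Q$ because $T_0$ and $T_1$ map $Q$ into itself. Kevin G. Hare and Nikita Sidorov, in "On a family of Self-Affine IFS whose attractors have a non-fractal top", arXiv:2101.01798 (2021), conjecture that for all these parameters $A_{\lambda,\mu}$ has dimension strictly greater than $1$. Dimension here is box dimension. Since we do not assume that it exists, we read the claim for the lower one.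

**Definition (box dimension).** For a bounded set $E\subset\mathbb R^2$ let $N_r(E)$ be the number of grid squares $[kr,(k+1)r)\times[lr,(l+1)r)$, $k,l\in\mathbb Z$, that meet $E$. Then
$$\underline{\dim}_BE=\liminf_{r\to0}\frac{\log N_r(E)}{\log(1/r)},\qquad \overline{\dim}_BE=\limsup_{r\to0}\frac{\log N_r(E)}{\log(1/r)}.$$
One gets the same values by counting how many sets of diameter at most a constant times $r$ are needed to cover $E$, since such a set meets a bounded number of grid squares.

**Theorem 1.** If $0<\lambda<\mu<1$ and $\lambda+\mu>1$, then $\underline{\dim}_BA_{\lambda,\mu}>1$.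

So the conjecture is true. The proof occupies Sections 3 to 7. From Section 8 on we prove more: the Hausdorff dimension exceeds $1$ as well, and for a four-parameter family we decide exactly when the dimension is below, equal to or above $1$.

## 2. The diagonal, the staircase, and why counting rectangles fails

Both hypotheses of Theorem 1 matter, as two small cases show.

Let $\lambda=\mu=\frac35$. Then $T_0(x,y)=\frac35(x,y)$ and $T_1(x,y)=\frac35(x,y)+\frac25(1,1)$. Both maps send the diagonal $\{(x,x):0\le x\le1\}$ into itself, onto the parts over $[0,\frac35]$ and $[\frac25,1]$. Together these give the whole diagonal, so by uniqueness the attractor is the diagonal, of dimension $1$.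

Let $\lambda=\frac13$, $\mu=\frac23$, so that $\lambda+\mu=1$. Then $T_0(Q)=[0,\frac13]\times[0,\frac23]$ and $T_1(Q)=[\frac13,1]\times[\frac23,1]$ meet only in the corner $(\frac13,\frac23)$, and every point of the first lies below and to the left of every point of the second. Iterating, any two points of the attractor are comparable in this sense: it is a monotone staircase, and we shall see in Section 9 that its dimension is $1$.

The first approach a sensible person tries is to count rectangles. Level $n$ has $2^n$ of them, and for $\lambda=\mu=\frac35$ each is a square of side $r=(\frac35)^n$. If they were essentially different, we would need about $2^n=r^{-s}$ squares of side $r$, with $s=\log2/\log\frac53>1$. But the attractor is then the diagonal, and about $r^{-1}$ squares suffice. The step that breaks is "essentially different": $\lambda+\mu>1$ forces the rectangles to overlap, and the number of words says nothing about the number of separate boxes. Counting words gives upper bounds (this is how we prove Proposition 3). A lower bound must use $\lambda\ne\mu$,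 and it must exhibit rectangles that are really apart. The strip over $[\frac9{25},\frac{10}{25}]$ did exactly that.

## 3. Words, intervals and fibers

**Notation.** Let $I=[0,1]$, $A=A_{\lambda,\mu}$, and
$$S_0x=\lambda x,\quad S_1x=\mu x+1-\mu,\qquad U_0y=\mu y,\quad U_1y=\lambda y+1-\lambda,$$
so that $T_k(x,y)=(S_kx,U_ky)$. For a word $w=w_1\cdots w_n$ over $\{0,1\}$ put $T_w=T_{w_1}\circ\cdots\circ T_{w_n}$, and likewise $S_w$, $U_w$. If $w$ has $i$ zeros and $j$ ones, the ratios of $S_w$ and $U_w$ are
$$R_w=\lambda^i\mu^j\ \ (\text{width}),\qquad h_w=\mu^i\lambda^j\ \ (\text{height}).$$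
Put $I_w=S_w(I)$, an interval of length $R_w$. All these maps are increasing, and $T_w(A)\subset A$.

Since $\lambda+\mu>1$, we have $S_0(I)\cup S_1(I)=[0,\lambda]\cup[1-\mu,1]=I$, so $I$ is the attractor of $\{S_0,S_1\}$. The projection of $A$ to the $x$-axis is a nonempty compact set invariant under the same pair, so by uniqueness it is $I$. Moreover, given $x\in I$ we can write $x=S_{w_1}(x_1)$ with $x_1\in I$, then $x_1=S_{w_2}(x_2)$, and so on. Hence every $x\in I$ has an infinite sequence $w_1w_2\cdots$ with $x\in I_{w_1\cdots w_n}$ for all $n$. In particular it lies in arbitrarily short intervals $I_w$.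

**Definition (fiber).** For $x\in I$ let $Y(x)=\{y:(x,y)\in A\}$, a nonempty compact subset of $I$.

If $x\in I_w$ and $y'\in Y(S_w^{-1}x)$, then $T_w(S_w^{-1}x,y')=(x,U_wy')\in A$. Therefore
$$x\in I_w\ \Longrightarrow\ U_w\bigl(Y(S_w^{-1}x)\bigr)\subset Y(x).\tag{1}$$

Two examples. The fiber over $0$ is $\{0\}$: a point of $A$ in $T_1(Q)$ has $x\ge1-\mu>0$, so $(0,y)\in A$ forces $(0,y)=T_0(0,y/\mu)$ with $(0,y/\mu)\in A$, and repeating this gives $y\le\mu^n$ for all $n$. In the system of Section 1, the fiber over any $x\in[\frac9{25},\frac{10}{25}]$ contains, by (1) with $w=01$ and $w=11$, a point in $[\frac{12}{25},\frac{20}{25}]$ and a point in $[\frac{21}{25},1]$.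

## 4. A nested pair of intervals with disjoint heights

What we want in general is a pair of rectangles as in Section 1. It is convenient to ask that one shadow contain the other.

**Lemma 1.** There are nonempty words $a,b$ with $I_a\subset I_b$ and $U_a(I)\cap U_b(I)=\emptyset$.

In the system of Section 1 we may take $b=01$ and $a=110000$. Indeed $I_b=[\frac2{25},\frac{10}{25}]$, while $I_a=[\frac9{25},\frac9{25}+\frac{16}{25}(\frac25)^4]$, and $\frac{16}{25}(\frac25)^4<\frac1{25}$ because $16\cdot16<625$. The heights lie in $[\frac{12}{25},\frac{20}{25}]$ and in $[\frac{21}{25},1]$.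

For general parameters one uses that zeros produce tall rectangles and ones produce flat ones. Among rectangles of equal width, one with many ones is far lower than one built almost only from zeros. If a flat one and a tall one sit over the same place, the flat one cannot meet both the top and the bottom of the tall one. To put them over the same place, take the point $1-\mu$. It is the left endpoint of each interval $I_{10^n}$, and we look for a second way to code it, starting with $0$ and using infinitely many ones.

*Proof.* **Step 1: a second coding of the point $1-\mu$.** Put $z_0=1-\mu\in(0,1)$. Given $z_m\in(0,1)$: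

- if $z_m\le1-\mu$, let $w_{m+1}=0$ and $z_{m+1}=z_m/\lambda$;
- if $z_m>1-\mu$, let $w_{m+1}=1$ and $z_{m+1}=(z_m-1+\mu)/\mu$.

In the first case $0<z_{m+1}\le(1-\mu)/\lambda<1$, because $\lambda+\mu>1$; in the second clearly $0<z_{m+1}<1$. In both cases $z_m=S_{w_{m+1}}(z_{m+1})$, so $z_0=S_{w_1\cdots w_m}(z_m)$.

The digit $1$ occurs infinitely often: otherwise eventually $z_{m+1}=z_m/\lambda$, and $z_m$ would be unbounded. The digit $0$ occurs infinitely often: otherwise eventually $1-z_{m+1}=(1-z_m)/\mu$, and $1-z_m$ would be unbounded. So there are infinitely many $m\ge1$ with $z_m\le1-\mu$, and along them the number of ones in $w_1\cdots w_m$ tends to infinity.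

**Step 2: put $I_{10^n}$ inside $I_b$.** For such an $m$ put $b=w_1\cdots w_m$, with $i$ zeros and $j$ ones. Since $z_m+\mu\le1$,
$$[z_0,\ z_0+\mu R_b]=S_b\bigl([z_m,z_m+\mu]\bigr)\subset I_b.$$
Let $n$ be the integer with $\lambda^n\le R_b<\lambda^{n-1}$; as $R_b<1$, we have $n\ge1$. Then
$$I_{10^n}=S_1([0,\lambda^n])=[1-\mu,\ 1-\mu+\mu\lambda^n]\subset[z_0,\ z_0+\mu R_b]\subset I_b.$$

**Step 3: compare heights.** The height of $10^n$ is $\lambda\mu^n$, and we show that $h_b$ is much smaller. Let $\theta=\log\mu/\log\lambda\in(0,1)$, so $\mu=\lambda^\theta$. Then $R_b=\lambda^{i+\theta j}<\lambda^{n-1}$ gives $n<1+i+\theta j$, hence $\mu^n>\mu^{1+i+\theta j}$ and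
$$\frac{h_b}{\lambda\mu^n}<\frac{\mu^i\lambda^j}{\lambda\mu\cdot\mu^i\mu^{\theta j}}=\frac1{\lambda\mu}\left(\frac{\lambda}{\mu^\theta}\right)^j.$$
Since $\theta<1$, $\mu^\theta>\mu>\lambda$, so the right side tends to $0$ as $j\to\infty$. Fix $m$ with $h_b<\frac12\lambda\mu^n$.

**Step 4: choose the top or the bottom.** Choose $k\ge1$ with $\lambda^k+\mu^k\le\frac12$. Since $U_{0^k}(I)=[0,\mu^k]$ and $U_{1^k}(I)=[1-\lambda^k,1]$, the intervals $U_{10^n0^k}(I)$ and $U_{10^n1^k}(I)$ are the lowest and the highest part of $U_{10^n}(I)$, separated by a gap of length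
$$(1-\mu^k-\lambda^k)\,\lambda\mu^n\ge\tfrac12\lambda\mu^n>h_b=|U_b(I)|.$$
So the interval $U_b(I)$ cannot meet both. Let $a$ be one of $10^n0^k$, $10^n1^k$ with $U_a(I)\cap U_b(I)=\emptyset$. Then $I_a\subset I_{10^n}\subset I_b$. $\square$

Here is the proof run by hand for $\lambda=\frac25$, $\mu=\frac45$. The points $z_m$ are $\frac15,\frac12,\frac38,\frac7{32},\frac3{128}$, with digits $0,1,1,1$. So $m=4$ is allowed, $b=0111$, $R_b=0.2048$, $h_b=0.0512$. Since $0.16\le0.2048<0.4$, $n=2$. Then $I_{100}=[0.2,0.328]\subset I_b=[0.1952,0.4]$, and the height of $100$ is $0.256$, more than twice $h_b$. With $k=4$ we have $\lambda^4+\mu^4=0.4352\le\frac12$. As $U_b(I)=[0.7488,0.8]$ and $U_{100}(I)=[0.6,0.856]$, both choices work: $U_{1000000}(I)$ ends below $0.705$, and $U_{1001111}(I)$ starts above $0.849$.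

## 5. From one fiber to the average fiber

Fix $a,b$ from Lemma 1 for the rest of the proof of Theorem 1, and put
$$J=I_a,\qquad J'=S_b^{-1}(J)\subset I,\qquad\delta=\operatorname{dist}\bigl(U_a(I),U_b(I)\bigr)>0.$$
Since $a$ is nonempty, $J\ne I$; also $|J|=R_a=R_b|J'|$.

**Definition (covering number of a fiber).** For $r>0$ let $N(x,r)$ be the maximal cardinality of a subset of $Y(x)$ whose distinct points are at distance at least $r$.

As $Y(x)\subset I$ is nonempty, $1\le N(x,r)\le1+1/r$. Two examples: $N(0,r)=1$ for all $r$, and in the system of Section 1, $N(x,\frac1{25})\ge2$ for $\frac9{25}\le x\le\frac{10}{25}$.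

The natural plan is to iterate the doubling on a single vertical line. For $x\in J$, (1) says that $Y(x)$ contains a copy of $Y(S_a^{-1}x)$ and a copy of $Y(S_b^{-1}x)$, a distance $\delta$ apart. We would like to repeat this and conclude that $N(x,r)\ge\text{const}\cdot r^{-\varepsilon}$. The plan stops at two points. The two copies come from fibers over two different points, $S_a^{-1}x$ and $S_b^{-1}x$, and nothing says that either of them is again in $J$. And the conclusion is false for some lines, since $N(0,r)=1$ for all $r$. No bound that is uniform in $x$ can hold.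

What survives is the average over $x$. Integration does not care which point the copy comes from: as $x$ runs through $I_w$, the point $S_w^{-1}x$ runs through all of $I$ at constant speed, so each copy contributes the width $R_w$ times the full average. We therefore consider
$$\Phi(r)=\int_0^1N(x,r)\,dx\ \ge1 .$$
The integral makes sense. The set $\{x:N(x,r)\ge k\}$ is the projection to the $x$-coordinate of the set of all $(x,y_1,\dots,y_k)$ with $(x,y_l)\in A$ for all $l$ and $|y_l-y_{l'}|\ge r$ for $l\ne l'$. This set is compact, so its projection is closed and $N(\cdot,r)$ is a bounded Borel function.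

The average controls box counting:
$$N_r(A)\ge r^{-1}\Phi(r).\tag{2}$$
Indeed, let $x$ lie in the column $[kr,(k+1)r)$. A set that realizes $N(x,r)$ has at most one point in each interval $[lr,(l+1)r)$, so at least $N(x,r)$ squares of that column meet $A$. The part of the column inside $I$ has length at most $r$. Hence the number of its squares meeting $A$ is at least $r^{-1}$ times the integral of $N(\cdot,r)$ over that part. Sum over the columns.

It remains to show that $\Phi(r)$ grows like a power of $1/r$.

## 6. Tiling an interval by the intervals $I_w$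

To set up a recursion for $\Phi$ we must cut $I$ into pieces of the form $I_w$. We state the lemma in the generality needed later; for now $(\alpha_0,\alpha_1)=(\lambda,\mu)$, and only the identity $\sum R_w=|L|$ is used.

**Lemma 2.** Let $\alpha_0,\alpha_1\in(0,1)$ with $\alpha_0+\alpha_1>1$, let $S_0x=\alpha_0x$, $S_1x=\alpha_1x+1-\alpha_1$, and let $R_w$ be the ratio of $S_w$. There is $\kappa\in(0,1)$ such that every closed nondegenerate interval $L\subset I$ admits a countable family $\mathcal W$ of nonempty words with $I_w\subset L$, with pairwise disjoint interiors of the $I_w$, and with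
$$\sum_{w\in\mathcal W}R_w=|L|,\qquad\sum_{w\in\mathcal W}R_w^{1-\kappa}<\infty.$$

*Proof.* **Step 1: one large tile in a given interval.** Let $c=\frac12\min(\alpha_0,\alpha_1)$, and let $K\subset I$ be a closed interval of length $\ell>0$. As in Section 3, the midpoint of $K$ has an infinite sequence all of whose prefixes $w$ satisfy: $I_w$ contains the midpoint. Write $w^-$ for $w$ without its last letter. Since $R_\emptyset=1>\ell/2$ and the ratios of the prefixes decrease to $0$, there is a nonempty prefix $w$ with $R_w\le\ell/2<R_{w^-}$. Then $I_w\subset K$, because $I_w$ contains the midpoint and has length at most $\ell/2$. Also $R_w\ge\min(\alpha_0,\alpha_1)R_{w^-}>c\ell$. So $K$ without the interior of $I_w$ consists of at most two nondegenerate closed intervals, plus perhaps an endpoint, of total length at most $(1-c)\ell$.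

**Step 2: recursion.** Start with $K=L$, and apply Step 1 again to each nondegenerate remaining interval, generation by generation. After $g$ generations the remaining length is at most $(1-c)^g|L|\to0$. Let $\mathcal W$ be the set of all words chosen. Their intervals have disjoint interiors, and $\sum R_w=|L|$.

**Step 3: the stronger sum.** Let $E_g$ be the sum of the $(1-\kappa)$-th powers of the lengths of the intervals remaining after $g$ generations. Concavity of $u\mapsto u^{1-\kappa}$ gives $x^{1-\kappa}+y^{1-\kappa}\le2^\kappa(x+y)^{1-\kappa}$ for $x,y\ge0$. An interval of length $\ell$ is replaced by at most two of total length at most $(1-c)\ell$, so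
$$E_{g+1}\le2^\kappa(1-c)^{1-\kappa}E_g.$$
For $\kappa$ small, depending only on $c$, the factor is less than $1$, and $\sum_gE_g<\infty$. Each remaining interval of generation $g$ receives one word, whose ratio is at most the length of that interval. Hence $\sum R_w^{1-\kappa}\le\sum_gE_g<\infty$. $\square$

## 7. The recursion for $\Phi$ and the proof of Theorem 1

**Step 1: cut $I$ into tiles.** The closure of $I\setminus J$ consists of one or two nondegenerate closed intervals. Let $\mathcal U$ be the union of tilings of these, from Lemma 2, and let $\mathcal V$ be a tiling of $J'$. Then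
$$\sum_{u\in\mathcal U}R_u=1-|J|,\qquad\sum_{v\in\mathcal V}R_{bv}=R_b|J'|=|J|.$$

**Step 2: off $J$ nothing is lost.** Let $0<r<\delta$ and $u\in\mathcal U$. For $x\in I_u$, (1) says that $Y(x)$ contains the image of $Y(S_u^{-1}x)$ under a map of ratio $h_u$, so $N(x,r)\ge N(S_u^{-1}x,r/h_u)$. Substituting $x'=S_u^{-1}x$,
$$\int_{I_u}N(x,r)\,dx\ge R_u\Phi(r/h_u).$$

**Step 3: on $J$ we count twice.** Let $x\in J=I_a\subset I_b$. By (1), $Y(x)$ contains $U_a(Y(S_a^{-1}x))$ and $U_b(Y(S_b^{-1}x))$, which are at distance at least $\delta>r$. The union of separated subsets of the two is separated, so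
$$N(x,r)\ge N(S_a^{-1}x,r/h_a)+N(S_b^{-1}x,r/h_b).$$
The first term integrates over $J$ to $R_a\Phi(r/h_a)$. In the second, $x'=S_b^{-1}x$ runs only through $J'$, not through $I$; here the tiling $\mathcal V$ is needed. By (1) again, $N(x',r/h_b)\ge N(S_v^{-1}x',r/h_{bv})$ on $I_v$, and so
$$\int_JN\left(S_b^{-1}x,\tfrac r{h_b}\right)dx=R_b\int_{J'}N\left(x',\tfrac r{h_b}\right)dx'\ge R_b\sum_{v\in\mathcal V}R_v\,\Phi\left(\tfrac r{h_{bv}}\right)=\sum_{v\in\mathcal V}R_{bv}\,\Phi\left(\tfrac r{h_{bv}}\right).$$

**Step 4: add up.** Let $\mathcal D=\mathcal U\cup\{a\}\cup\{bv:v\in\mathcal V\}$, as an indexed family. Then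
$$\Phi(r)\ge\sum_{d\in\mathcal D}R_d\,\Phi(r/h_d)\qquad(0<r<\delta),\tag{3}$$
and the total weight exceeds $1$, because $J$ was counted twice:
$$\sum_{d\in\mathcal D}R_d=(1-|J|)+|J|+|J|=1+|J|.$$
As $\varepsilon\downarrow0$, monotone convergence gives $\sum_dR_dh_d^\varepsilon\to1+|J|>1$. Fix $\varepsilon>0$ with $\sum_dR_dh_d^\varepsilon\ge1$.

**Step 5: power growth.** We claim that $\Phi(r)\ge(r/\delta)^{-\varepsilon}$ for all $r>0$. For $r\ge\delta$ this holds since $\Phi\ge1$. Every $d\in\mathcal D$ is nonempty, so $h_d\le\mu<1$. Suppose the claim holds for $r\ge\delta\mu^k$, and let $\delta\mu^{k+1}\le r<\delta\mu^k$. Then $r<\delta$ and $r/h_d\ge r/\mu\ge\delta\mu^k$ for all $d$, so (3) gives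
$$\Phi(r)\ge\sum_{d\in\mathcal D}R_dh_d^{\varepsilon}\,(r/\delta)^{-\varepsilon}\ge(r/\delta)^{-\varepsilon}.$$
By induction on $k$ the claim holds for all $r>0$.

**Step 6: conclusion.** By (2), $N_r(A)\ge\delta^\varepsilon r^{-1-\varepsilon}$ for all $r>0$. Hence $\underline{\dim}_BA\ge1+\varepsilon>1$, and Theorem 1 is proved. $\blacksquare$

## 8. Four ratios: the classification and an upper bound

**Definition (Hausdorff measure and dimension).** For $s\ge0$, $\mathcal H^s(E)=\lim_{\varepsilon\to0}\inf\sum_i|E_i|^s$, the infimum being over countable covers of $E$ by sets of diameter $|E_i|\le\varepsilon$; closed sets $E_i$ suffice, since closure does not change the diameter. Then $\dim_HE=\inf\{s:\mathcal H^s(E)=0\}$.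

We use the textbook facts $\dim_HE\le\underline{\dim}_BE\le\overline{\dim}_BE$ for bounded $E$, and that $L$-Lipschitz maps multiply $\mathcal H^s$ by at most $L^s$.

For $\alpha_0,\alpha_1,\beta_0,\beta_1\in(0,1)$ let $A$ now be the attractor of
$$T_0(x,y)=(\alpha_0x,\beta_0y),\qquad T_1(x,y)=(\alpha_1x+1-\alpha_1,\ \beta_1y+1-\beta_1),$$
and put $\sigma=\max(\alpha_0+\alpha_1,\ \beta_0+\beta_1)$. The set $A_{\lambda,\mu}$ is the case $\alpha=(\lambda,\mu)$, $\beta=(\mu,\lambda)$.

**Theorem 2.**

- (i) If $\sigma<1$, then $\overline{\dim}_BA<1$.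
- (ii) If $\sigma=1$, then $\dim_HA=\dim_BA=1$ and $\mathcal H^1(A)\le2$.
- (iii) If $\sigma>1$ and $(\alpha_0,\alpha_1)=(\beta_0,\beta_1)$, then $A$ is the diagonal of $Q$, of dimension $1$.
- (iv) If $\sigma>1$ and $(\alpha_0,\alpha_1)\ne(\beta_0,\beta_1)$, then $\dim_HA>1$.

In particular, for $0<\lambda\le\mu<1$: $\dim A_{\lambda,\mu}>1$ (Hausdorff, lower box or upper box) if and only if $\lambda\ne\mu$ and $\lambda+\mu>1$.

The last sentence follows from the four cases, since for $A_{\lambda,\mu}$ we have $\sigma=\lambda+\mu$, and $\alpha=\beta$ means $\lambda=\mu$. In cases (i)–(iii) all three dimensions are at most $1$; in case (iv) all three exceed $1$.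

**Proposition 3.** If $0<\lambda<\mu<1$ and $\lambda+\mu>1$, then $\overline{\dim}_BA_{\lambda,\mu}\le\min(2,s_0)$, where $s_0>1$ solves $\lambda\mu^{s-1}+\mu\lambda^{s-1}=1$. Consequently
$$1<\dim_HA_{\lambda,\mu}\le\overline{\dim}_BA_{\lambda,\mu}\le1+\frac{\log(\lambda+\mu)}{\log(1/\mu)},$$
and the right side tends to $1$ when $\lambda+\mu\downarrow1$ with $\mu$ bounded away from $1$.

So the constant $1$ in the lower bound cannot be improved uniformly in the parameters. For $\lambda=\frac25$, $\mu=\frac45$ the bound on the right is $1+\log\frac65/\log\frac54<1.82$.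

We keep the notation of Section 3 with the new letters: $S_0x=\alpha_0x$, $S_1x=\alpha_1x+1-\alpha_1$, $U_0y=\beta_0y$, $U_1y=\beta_1y+1-\beta_1$, and $R_w,h_w$ are the ratios of $S_w,U_w$. As before, $w^-$ is the nonempty word $w$ without its last letter.

## 9. Stopping sets: the cases $\sigma<1$ and $\sigma=1$, the diagonal, and the upper bound

**Definition (stopping set).** A stopping set is a finite set of words such that every infinite $0$–$1$ sequence has exactly one prefix in it.

For example, with $\alpha=(\frac25,\frac45)$ the set $\{w:R_w\le\frac12<R_{w^-}\}$ is $\{0,10,110,1110,1111\}$. Whenever a positive quantity attached to words decreases strictly along prefixes and is bounded by a function of the word length that tends to $0$, the words at which it first drops to a given level (below its value at the empty word) or under it form a stopping set. For a stopping set, the sets $T_w(Q)$ cover $A$, because every point of $A$ has a coding by an infinite sequence.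

**Lemma 3.** Let $p_0,p_1>0$ with $p_0+p_1\le1$, and let $p_w$ be the product of the $p_{w_l}$ over the letters of $w$. Then $\sum p_w\le1$ over any stopping set, with equality if $p_0+p_1=1$.

*Proof.* First let $p_0+p_1=1$, and let $n$ be at least the length of every word in the stopping set. Each $w$ in the set satisfies $p_w=\sum_vp_{wv}$ over the words $v$ of length $n-|w|$, and every word of length $n$ occurs exactly once among these $wv$. So the sum equals the sum of $p$ over all words of length $n$, which is $(p_0+p_1)^n=1$. In general, replace $p_1$ by $1-p_0\ge p_1$; this does not decrease any $p_w$. $\square$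

In the example, with $p_0=p_1=\frac12$, the sum is $\frac12+\frac14+\frac18+\frac1{16}+\frac1{16}=1$.

**Proof of Theorem 2(i): squares of comparable size.** By continuity there is $t\in(0,1)$ with $\alpha_0^t+\alpha_1^t\le1$ and $\beta_0^t+\beta_1^t\le1$. Let $m$ be the least of the four ratios. For $0<r<1$ let $M$ be the number of words in the stopping set
$$\{w:\max(R_w,h_w)\le r<\max(R_{w^-},h_{w^-})\}.$$
Each $T_w(Q)$ has diameter at most $\sqrt2\,r$, and $\max(R_w,h_w)\ge m\max(R_{w^-},h_{w^-})\ge mr$. By Lemma 3,
$$M(mr)^t\le\sum_w(R_w^t+h_w^t)\le2.$$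
So $A$ is covered by $M\le2(mr)^{-t}$ sets of diameter at most $\sqrt2\,r$, and $\overline{\dim}_BA\le t<1$. $\square$

**Proof of Theorem 2(ii): monotonicity.** One of the two sums equals $1$, so, as in Section 3, the projection of $A$ to the corresponding axis is $I$. Projections are $1$-Lipschitz, so $\dim_HA\ge1$.

Both sums are at most $1$, so $\alpha_0\le1-\alpha_1$ and $\beta_0\le1-\beta_1$. Hence every point of $T_0(Q)=[0,\alpha_0]\times[0,\beta_0]$ is coordinatewise $\le$ every point of $T_1(Q)=[1-\alpha_1,1]\times[1-\beta_1,1]$. Let $p\ne q$ be points of $A$ and choose codings of them. Let $w$ be the common part before the first index at which the codings differ. Then $p=T_w(p')$ and $q=T_w(q')$, where one of $p',q'$ lies in $T_0(Q)$ and the other in $T_1(Q)$. So $p',q'$ are comparable, and so are $p,q$, because $T_w$ preserves the coordinatewise order.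

Put $g(x,y)=x+y$. If $p\le q$ coordinatewise, then $g(q)-g(p)$ is the sum of the two nonnegative coordinate differences, which is at least $|p-q|$. Hence $|p-q|\le|g(p)-g(q)|$ for all $p,q\in A$, and $A$ is the image of $g(A)\subset[0,2]$ under a $1$-Lipschitz map. This gives $\mathcal H^1(A)\le2$ and $\overline{\dim}_BA\le1$. With $\dim_HA\ge1$, all dimensions equal $1$. $\square$

**Proof of Theorem 2(iii): the diagonal.** Let $\alpha=\beta$, so $\alpha_0+\alpha_1=\sigma>1$. The set $\{(x,x):x\in I\}$ is compact. The maps $T_0,T_1$ send it onto its parts over $[0,\alpha_0]$ and $[1-\alpha_1,1]$, whose union is all of it. By uniqueness it is $A$. $\square$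

**Proof of Proposition 3: count along the longer side.** The function $s\mapsto\lambda\mu^{s-1}+\mu\lambda^{s-1}$ is continuous and strictly decreasing with limit $0$, and it equals $\lambda+\mu>1$ at $s=1$. So $s_0$ exists, is unique, and $s_0>1$. Write $s=s_0$. For $0<r<1$ use the stopping set $\{w:\min(R_w,h_w)\le r<\min(R_{w^-},h_{w^-})\}$. Let $\ell_w\ge m_w$ be the longer and the shorter side of $T_w(Q)$. All ratios are at least $\lambda$, so $\lambda r<m_w\le r$.

The rectangle $T_w(Q)$ is covered by at most $\ell_w/r+1$ squares of side $r$. Since $\ell_w\ge m_w>\lambda r$, we have $1\le\lambda^{-1}\ell_w/r$; and $(r/m_w)^{s-1}\le\lambda^{1-s}$. Hence, with $C=(1+\lambda^{-1})\lambda^{1-s}$,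
$$\frac{\ell_w}r+1\le(1+\lambda^{-1})\frac{\ell_w}r\le C\,\ell_wm_w^{s-1}r^{-s}\le C\bigl(R_wh_w^{s-1}+h_wR_w^{s-1}\bigr)r^{-s}.$$
Both $R_wh_w^{s-1}$ and $h_wR_w^{s-1}$ are multiplicative in $w$. Their values on the letters $0,1$ are $\lambda\mu^{s-1},\ \mu\lambda^{s-1}$ for the first and $\mu\lambda^{s-1},\ \lambda\mu^{s-1}$ for the second, with sum $1$ in both cases. By Lemma 3 the total number of squares is at most $2Cr^{-s_0}$, so $\overline{\dim}_BA\le s_0$. The bound by $2$ is trivial.

Finally, $1=\lambda\mu^{s_0-1}+\mu\lambda^{s_0-1}\le(\lambda+\mu)\mu^{s_0-1}$, and taking logarithms, $s_0-1\le\log(\lambda+\mu)/\log(1/\mu)$. If $\mu$ stays away from $1$, then $\log(1/\mu)$ stays away from $0$, so the right side of the display in the proposition tends to $1$ as $\lambda+\mu\downarrow1$. The lower bound $\dim_HA_{\lambda,\mu}>1$ is Theorem 2(iv), proved in the remaining sections without use of this proposition. $\square$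

## 10. Nested pairs for four ratios

We begin the proof of Theorem 2(iv). Put $\theta_l=\log\beta_l/\log\alpha_l$ for $l=0,1$, so $\beta_l=\alpha_l^{\theta_l}$. A letter with large $\theta_l$ produces flat rectangles. For $A_{\lambda,\mu}$ we have $\theta_0=\log\mu/\log\lambda<1<\theta_1=1/\theta_0$.

**Reduction.** Exchanging the coordinates does not change $\dim_HA$ and exchanges $\alpha$ with $\beta$, so we may assume $\alpha_0+\alpha_1>1$. Suppose $\theta_0=\theta_1=\theta$. Then $\theta\ne1$, because $\alpha\ne\beta$. If $\theta<1$, then $\beta_l=\alpha_l^\theta>\alpha_l$, so $\beta_0+\beta_1>1$, and exchanging coordinates gives a system with $\alpha_0+\alpha_1>1$ and common exponent $1/\theta>1$. So we may assume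
$$\alpha_0+\alpha_1>1\quad\text{and}\quad\bigl(\theta_0\ne\theta_1\ \text{ or }\ \theta_0=\theta_1>1\bigr).\tag{4}$$

Since $\alpha_0+\alpha_1>1$, everything said in Section 3 about the shadow, the intervals $I_w$, the fibers and (1) holds for the present system, with the same proofs.

**Lemma 4.** Under (4) there are nonempty words $a,b$ with $I_a\subset I_b$, $I_a\ne I$, and $U_a(I)\cap U_b(I)=\emptyset$.

The condition $I_a\ne I$ is automatic for nonempty $a$.

*Proof.* **Case $\theta_0<\theta_1$: the argument of Lemma 1.** Start from $z_0=1-\alpha_1$. If $z_m\le1-\alpha_1$, put $w_{m+1}=0$ and $z_{m+1}=z_m/\alpha_0\le(1-\alpha_1)/\alpha_0<1$; otherwise put $w_{m+1}=1$ and $z_{m+1}=(z_m-1+\alpha_1)/\alpha_1$. All $z_m$ lie in $(0,1)$, $z_0=S_{w_1\cdots w_m}(z_m)$, and both digits occur infinitely often, since otherwise $z_m$ would eventually grow by the factor $1/\alpha_0$ at each step, or $1-z_m$ by the factor $1/\alpha_1$. For $m\ge1$ with $z_m\le1-\alpha_1$ put $b=w_1\cdots w_m$, with $i$ zeros and $j$ ones; along these $m$, $j\to\infty$. Then $[z_0,z_0+\alpha_1R_b]=S_b([z_m,z_m+\alpha_1])\subset I_b$.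 With $\alpha_0^n\le R_b<\alpha_0^{n-1}$, where $n\ge1$,
$$I_{10^n}=[1-\alpha_1,\ 1-\alpha_1+\alpha_1\alpha_0^n]\subset I_b.$$

Put $\tau=\log\alpha_1/\log\alpha_0>0$, so $R_b=\alpha_0^{i+\tau j}$ and $n<1+i+\tau j$. Then $\beta_0^n>\beta_0^{1+i+\tau j}$. Moreover $\beta_0^\tau=\alpha_0^{\theta_0\tau}=\alpha_1^{\theta_0}$. Hence
$$\frac{h_b}{\beta_1\beta_0^n}<\frac{\beta_0^i\beta_1^j}{\beta_1\beta_0\,\beta_0^i\beta_0^{\tau j}}=\frac1{\beta_0\beta_1}\left(\frac{\beta_1}{\beta_0^\tau}\right)^j=\frac1{\beta_0\beta_1}\,\alpha_1^{(\theta_1-\theta_0)j}\to0.$$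
Fix $m$ with $h_b<\frac12\beta_1\beta_0^n$ and $k\ge1$ with $\beta_0^k+\beta_1^k\le\frac12$. The intervals $U_{10^n0^k}(I)$ and $U_{10^n1^k}(I)$ are the lowest and the highest part of $U_{10^n}(I)$, which has length $\beta_1\beta_0^n$. The gap between them is at least $\frac12\beta_1\beta_0^n>h_b$, so $U_b(I)$ misses one of them. Let $a$ be the corresponding word; then $I_a\subset I_{10^n}\subset I_b$.

**Case $\theta_0>\theta_1$: reflect.** Conjugation by $(x,y)\mapsto(1-x,1-y)$ turns $T_0$ into $(\alpha_0x+1-\alpha_0,\ \beta_0y+1-\beta_0)$ and $T_1$ into $(\alpha_1x,\beta_1y)$. So it exchanges the indices $0,1$, and the new system falls under the previous case. Exchanging the letters in the words found there gives words for the original system, whose intervals are the reflected ones; inclusion and disjointness are preserved.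

**Case $\theta_0=\theta_1=\theta>1$: too little total height.** Now $h_w=R_w^\theta$: narrow rectangles are very flat. For example, with $\alpha_0=\alpha_1=\frac35$ and $\beta_0=\beta_1=\frac9{25}$ we have $\theta=2$, and already $T_0(Q)=[0,0.6]\times[0,0.36]$ and $T_1(Q)=[0.4,1]\times[0.64,1]$ overlap in shadow and not in height. In general we show that a chain of overlapping shadows of width about $\rho$ that leads from $0$ to $1$ has too little total height to climb from $0$ to $1$ without a jump.

*The chain.* Let $\alpha_*=\min(\alpha_0,\alpha_1)$, $0<\rho<1$, and consider the stopping set $\{w:R_w\le\rho<R_{w^-}\}$. Since $\alpha_0+\alpha_1>1$, $S_0(0,1)\cup S_1(0,1)=(0,\alpha_0)\cup(1-\alpha_1,1)=(0,1)$. So, given $x\in(0,1)$, we can write $x=S_{w_1}(x_1)$ with $x_1\in(0,1)$, and so on, and the prefix of $w_1w_2\cdots$ in the stopping set gives an interval $S_w(0,1)$ containing $x$. Hence the open intervals $S_w(0,1)$ over the stopping set cover $(0,1)$. Take a minimal subcover and write its intervals as $(l_k,r_k)=S_{w^{(k)}}(0,1)$, $k=1,\dots,M$, ordered by left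 endpoints.

*Facts on a minimal cover.* No interval is contained in another, so the $l_k$ are strictly increasing and the $r_k$ as well. A point lies in at most two of the intervals: if it lay in three, the one with the smallest left endpoint and the one with the largest right endpoint would cover the union of the three, and one interval would be superfluous. Hence $\sum_k(r_k-l_k)\le2$. Consecutive intervals intersect: if $r_k\le l_{k+1}$, then the point $r_k\in(0,1)$ would lie in none of the intervals, since those with index at most $k$ end at or before $r_k$ and the later ones start at or after it. Finally $l_1=0$ and $r_M=1$, since otherwise points near $0$ or near $1$ would not be covered.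

*Counting.* Each interval has length $R_w\ge\alpha_*R_{w^-}>\alpha_*\rho$, so $M\le2/(\alpha_*\rho)$.

*The ends.* A word with a one has the form $0^k1v$, and then $S_w(0)=\alpha_0^kS_1(S_v(0))\ge\alpha_0^k(1-\alpha_1)>0$. So $l_1=S_{w^{(1)}}(0)=0$ forces $w^{(1)}=0^p$. In the same way $r_M=1$ forces $w^{(M)}=1^q$, since $S_0(x)\le\alpha_0<1$ on $I$ and $S_1(x)<1$ for $x<1$. Hence $0\in U_{w^{(1)}}(I)$ and $1\in U_{w^{(M)}}(I)$.

*The jump.* If all consecutive intervals $U_{w^{(k)}}(I)$, $U_{w^{(k+1)}}(I)$ intersected, their union would be an interval containing $0$ and $1$, so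
$$1\le\sum_kh_{w^{(k)}}\le M\rho^\theta\le\frac2{\alpha_*}\rho^{\theta-1},$$
which is false for small $\rho$, because $\theta>1$. Fix such a $\rho$. Then for some $k$ the intervals $U_{w^{(k)}}(I)$ and $U_{w^{(k+1)}}(I)$ are disjoint, while $S_{w^{(k)}}(0,1)\cap S_{w^{(k+1)}}(0,1)$ is open and nonempty. Choose a point $x$ in this intersection. The point $S_{w^{(k)}}^{-1}x\in I$ lies in arbitrarily short intervals $I_c$, so $x$ lies in arbitrarily short intervals $I_{w^{(k)}c}$; take $c$ with $I_{w^{(k)}c}$ inside the intersection. Put $a=w^{(k)}c$ and $b=w^{(k+1)}$. Then $I_a\subset I_b$, and $U_a(I)\subset U_{w^{(k)}}(I)$ is disjoint from $U_b(I)$. $\square$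

## 11. A random point on each fiber

With Lemma 4 in place of Lemma 1, Sections 5 to 7 show $\underline{\dim}_BA>1$. For the Hausdorff dimension this does not suffice: $\Phi(r)$ counts pieces of one size $r$, while a cover in the definition of $\mathcal H^s$ may mix all sizes. We need a probability measure on each fiber that is spread out at all scales simultaneously. We replace the count "the fiber over $J$ contains two copies" by a coin toss: over $J$, choose one of the two copies at random. Two independent random points agree on this choice with probability only $\frac12$.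

Fix $a,b$ from Lemma 4, and put $J=I_a$, $J'=S_b^{-1}(J)$, $\delta=\operatorname{dist}(U_a(I),U_b(I))>0$. By Lemma 2 choose $\mathcal U$ tiling the one or two components of the closure of $I\setminus J$, and $\mathcal V$ tiling $J'$, so that the $I_{bv}$, $v\in\mathcal V$, tile $J$. Put $\mathcal D=\mathcal U\cup\{a\}\cup\{bv:v\in\mathcal V\}$, as an indexed family.

**Step 1: discard a null set so that the choices below can be repeated forever.** Let $X_0$ be the set of $x$ that lie in $\operatorname{int}I_u$ for some $u\in\mathcal U$, or in $\operatorname{int}J\cap\operatorname{int}I_{bv}$ for some $v\in\mathcal V$. It is open and of full measure in $I$. Put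
$$X=I\setminus\bigcup_wS_w(I\setminus X_0),$$
where $w$ runs over all finite concatenations of words of $\mathcal D$, including the empty one. This is a countable union of null Borel sets, so $X$ is Borel and of full measure in $I$, and $X\subset X_0$.

If $x\in X$, $d\in\mathcal D$ and $x\in\operatorname{int}I_d$, then $S_d^{-1}x\in X$. For if $S_d^{-1}x=S_w(z)$ with $z\in I\setminus X_0$, then $x=S_{dw}(z)$, contrary to $x\in X$.

**Step 2: the random coding.** For $x\in X$ and $\epsilon\in\{0,1\}$ define a word $d(x,\epsilon)$. If $x\in\operatorname{int}I_u$ with $u\in\mathcal U$, put $d(x,\epsilon)=u$. If $x\in\operatorname{int}J\cap\operatorname{int}I_{bv}$, put $d(x,0)=a$ and $d(x,1)=bv$. The tiles have disjoint interiors, so this is well defined, and by Step 1 the point $S_{d(x,\epsilon)}^{-1}x$ is in $X$ again. For $\omega\in\{0,1\}^{\mathbb N}$ put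
$$d_1=d(x,\omega_1),\quad x_1=S_{d_1}^{-1}x,\quad d_2=d(x_1,\omega_2),\quad x_2=S_{d_2}^{-1}x_1,\ \dots$$
and $Y(x,\omega)=\lim_nU_{d_1\cdots d_n}(0)$. The limit exists, because the intervals $U_{d_1\cdots d_n}(I)$ are nested and, the words being nonempty, their lengths tend to $0$. Each $d_n$ takes countably many values, each on a Borel set of $(x,\omega)$, so $Y(x,\omega)$ is Borel in $(x,\omega)$.

Since $x=S_{d_1\cdots d_n}(x_n)$, we have $|x-S_{d_1\cdots d_n}(0)|\le R_{d_1\cdots d_n}\to0$. The origin is the fixed point of $T_0$, so it lies in $A$, and so do the points $T_{d_1\cdots d_n}(0,0)$. Their limit is $(x,Y(x,\omega))$. As $A$ is closed, $Y(x,\omega)\in Y(x)$.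

**Step 3: the fiber measures.** Let $P$ be the fair coin measure on $\{0,1\}^{\mathbb N}$, and for $x\in X$ let $\eta_x$ be the law of $Y(x,\cdot)$ under $P$, a probability measure on $Y(x)$. By construction $Y(x,\omega)=U_{d_1}\bigl(Y(x_1,\omega')\bigr)$ with $\omega'=\omega_2\omega_3\cdots$, and $\omega'$ is again a fair coin sequence, independent of $\omega_1$. Therefore, for $x\in X$,
$$\eta_x=(U_u)_*\eta_{S_u^{-1}x}\quad(x\in\operatorname{int}I_u),\tag{5}$$
$$\eta_x=\tfrac12(U_a)_*\eta_{S_a^{-1}x}+\tfrac12(U_{bv})_*\eta_{S_{bv}^{-1}x}\quad(x\in\operatorname{int}J\cap\operatorname{int}I_{bv}).\tag{6}$$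

## 12. Two random points are rarely close

For $x\in X$ and $r>0$ let
$$C(x,r)=(\eta_x\times\eta_x)\{(y,y'):|y-y'|\le r\},\qquad K(r)=\int_XC(x,r)\,dx\le1.$$
Here $C(x,r)=(P\times P)\{|Y(x,\omega)-Y(x,\omega')|\le r\}$ is Borel in $x$ by Fubini's theorem. The aim is $K(r)\le(r/\delta)^t$ for some $t>0$.

**Step 1: recursion for $K$.** Let $0<r<\delta$. On $X\cap\operatorname{int}I_u$, (5) gives $C(x,r)=C(S_u^{-1}x,r/h_u)$. On $X\cap\operatorname{int}J\cap\operatorname{int}I_{bv}$, expand $\eta_x\times\eta_x$ by (6). The two mixed terms, each of weight $\frac14$, contribute nothing, because $U_{bv}(I)\subset U_b(I)$ is at distance at least $\delta>r$ from $U_a(I)$. So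
$$C(x,r)=\tfrac14C(S_a^{-1}x,r/h_a)+\tfrac14C(S_{bv}^{-1}x,r/h_{bv}).$$
Now integrate over $X$. For each $d\in\mathcal D$ the set $S_d^{-1}(X\cap\operatorname{int}I_d)$ is contained in $X$ and has full measure in $I$, so the substitution $x'=S_d^{-1}x$ turns the integral of $C(S_d^{-1}x,r/h_d)$ over $X\cap\operatorname{int}I_d$ into $R_dK(r/h_d)$. As the tiles $I_u$ fill $I\setminus J$ and the tiles $I_{bv}$ fill $J$ up to null sets,
$$K(r)=\sum_{d\in\mathcal D}c_dK(r/h_d)\quad(0<r<\delta),\qquad c_u=R_u,\quad c_a=\tfrac14R_a,\quad c_{bv}=\tfrac14R_{bv},\tag{7}$$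
and the total weight is now less than $1$:
$$\sum_{d\in\mathcal D}c_d=(1-|J|)+\tfrac14|J|+\tfrac14|J|=1-\tfrac12|J|.$$

**Step 2: an exponent.** In Section 7 we needed a lower bound for $\Phi$ and could have dropped small tiles. Here we need an upper bound for $K$, every tile counts, and the factors $h_d^{-t}$ are unbounded over $\mathcal D$. This is what the second sum in Lemma 2 is for. Let $q=\max(\theta_0,\theta_1)$. Then $\beta_l=\alpha_l^{\theta_l}\ge\alpha_l^q$, so $h_w\ge R_w^q$ for all $w$. Put
$$\Gamma(t)=\sum_{d\in\mathcal D}c_dh_d^{-t}.$$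
If $0<qt\le\kappa$ with $\kappa$ from Lemma 2, then $c_dh_d^{-t}\le R_d^{1-qt}\le R_d^{1-\kappa}$. The sum $\sum_dR_d^{1-\kappa}$ is finite: $\mathcal U$ is made of one or two tilings, and $\sum_vR_{bv}^{1-\kappa}=R_b^{1-\kappa}\sum_vR_v^{1-\kappa}$. By dominated convergence $\Gamma(t)\to1-\frac12|J|<1$ as $t\downarrow0$. Fix $t>0$ with $\Gamma(t)\le1$.

**Step 3: power decay.** We claim that $K(r)\le(r/\delta)^t$ for all $r>0$. For $r\ge\delta$ this holds since $K\le1$. Let $\beta_*=\max(\beta_0,\beta_1)<1$; all words of $\mathcal D$ are nonempty, so $h_d\le\beta_*$. If the claim holds for $r\ge\delta\beta_*^k$ and $\delta\beta_*^{k+1}\le r<\delta\beta_*^k$, then $r/h_d\ge\delta\beta_*^k$ for all $d$, and by (7)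
$$K(r)\le\sum_{d\in\mathcal D}c_dh_d^{-t}(r/\delta)^t=\Gamma(t)(r/\delta)^t\le(r/\delta)^t.$$
Induction on $k$ proves the claim.

## 13. From energies on fibers to the Hausdorff dimension of $A$

Fix $0<t'<t$. We show that $\mathcal H^{1+t'}(A)>0$.

**Step 1: finite energy on average.** For $x\in X$ let
$$\mathcal E(x)=\iint|y-y'|^{-t'}\,d\eta_x(y)\,d\eta_x(y'),$$
where $|y-y'|^{-t'}=\infty$ if $y=y'$. Since $u^{-t'}=\int_u^\infty t'r^{-t'-1}\,dr$ for $u\ge0$ with the same convention, Tonelli's theorem gives
$$\int_X\mathcal E(x)\,dx=\int_0^\infty t'r^{-t'-1}K(r)\,dr\le\int_0^1t'\delta^{-t}r^{t-t'-1}\,dr+\int_1^\infty t'r^{-t'-1}\,dr<\infty.$$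
So $\mathcal E$ is finite almost everywhere on $X$, and there is $M<\infty$ such that the Borel set $G=\{x\in X:\mathcal E(x)\le M\}$ has positive length $|G|$.

**Step 2: a fiber of finite energy is expensive to cover.** Let closed sets $E_i$ of finite diameters $|E_i|$ cover $A$, and let $\pi$ be the projection to the $x$-axis. We claim that
$$\sum_i|E_i|^{t'}\mathbf 1_{\pi(E_i)}(x)\ge\frac1{4M}\qquad\text{for every }x\in G.\tag{8}$$
Fix $x\in G$ and put $\varphi(y)=\int|y-y'|^{-t'}d\eta_x(y')$. Since $\int\varphi\,d\eta_x=\mathcal E(x)\le M$, Markov's inequality shows that $B=\{y\in Y(x):\varphi(y)\le2M\}$ has $\eta_x(B)\ge\frac12$. Let $F_i=\{y:(x,y)\in E_i\}$; these closed sets cover $Y(x)$, and $F_i\ne\emptyset$ exactly when $x\in\pi(E_i)$. If $F_i\cap B$ contains a point $y$, then $|y-y'|\le|E_i|$ for all $y'\in F_i$, so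
$$|E_i|^{-t'}\eta_x(F_i)\le\varphi(y)\le2M,\quad\text{that is,}\quad\eta_x(F_i)\le2M|E_i|^{t'}.$$
If $|E_i|=0$ this still holds: then $F_i=\{y\}$, and $\eta_x(\{y\})=0$ because $\varphi(y)<\infty$. Summing,
$$\tfrac12\le\eta_x(B)\le\sum_i\eta_x(F_i\cap B)\le2M\sum_i|E_i|^{t'}\mathbf 1_{\pi(E_i)}(x),$$
which is (8).

**Step 3: integrate over $x$.** Each $E_i$ is compact, so $\pi(E_i)$ is a compact set of length at most $|E_i|$. Hence
$$\sum_i|E_i|^{1+t'}\ge\sum_i|E_i|^{t'}\int\mathbf 1_{\pi(E_i)}(x)\,dx\ge\int_G\sum_i|E_i|^{t'}\mathbf 1_{\pi(E_i)}(x)\,dx\ge\frac{|G|}{4M}>0.$$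
The bound does not depend on the cover, so $\mathcal H^{1+t'}(A)>0$ and $\dim_HA\ge1+t'>1$. This proves Theorem 2(iv), and with it the lower bound in Proposition 3. $\blacksquare$
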